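# Involutions in balls, the energy of random sets, and the lamplighter group

## Balls, involution density and multiplicative energy

Throughout, $G$ is a group generated by a finite set $S$.

**Ball.** For $n\ge 0$ let $\mathbf B_S(n)$ be the set of products of at most $n$ elements of $S\cup S^{-1}$. This is the ball of radius $n$ about the identity in the word metric. We write $B(n)=\mathbf B_S(n)$ and $\beta_n=|B(n)|$, and $|g|$ denotes the least $n$ with $g\in B(n)$. Clearly $|g^{-1}|=|g|$ and $B(m)B(n)= B(m+n)$. If $G$ is infinite then $\beta_n\to\infty$. *Example:* for $\mathbb Z$ with $S=\{1\}$, $\beta_n=2n+1$.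

**Virtually abelian.** $G$ is virtually abelian if it has an abelian subgroup of finite index. *Example:* the infinite dihedral group $D_\infty=\langle a,b\mid a^2=b^2=1\rangle$ contains $\langle ab\rangle\cong\mathbb Z$ with index $2$. So $D_\infty$ is virtually abelian but not abelian.

**Involution density.** Let $I$ be the set of elements of $G$ of order exactly $2$. The involution density of $G$ with respect to $S$ is
$$\iota_S(G)=\limsup_{n\to\infty}\frac{|I\cap B(n)|}{|B(n)|}.$$
*Example:* in $D_\infty$ with $S=\{a,b\}$ every element is a unique alternating word in $a,b$, and its length is its word length. So $\beta_n=1+2n$. An alternating word of odd length is a conjugate of $a$ or $b$, hence an involution. A nonempty one of even length is $(ab)^m$ with $m\ne0$, of infinite order. There are $2\lceil n/2\rceil$ words of odd length at most $n$, so $\iota_S(D_\infty)=\tfrac12$.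

**Energy.** For finite $A,C\subseteq G$,
$$E(A,C)=\#\{(a_1,a_2,b_1,b_2)\in A^2\times C^2:\ a_1b_1=a_2b_2\}.$$
We only need $C=A^{-1}$. Writing $b_i=c_i^{-1}$,
$$E(A,A^{-1})=\#\{(a_1,a_2,c_1,c_2)\in A^4:\ a_1c_1^{-1}=a_2c_2^{-1}\}=\sum_{g\in G}r_A(g)^2,\tag{1}$$
where $r_A(g)$ is the number of $(a,c)\in A^2$ with $ac^{-1}=g$. *Example:* in $\mathbb Z$ with $A=\{0,1\}$, the difference $0$ occurs twice, and $1$ and $-1$ once each, so the energy is $4+1+1=6$.

Some solutions of the equation in (1) exist for every $A$: those with $a_1=a_2$ (which forces $c_1=c_2$) and those with $a_1=c_1$ (which forces $a_2=c_2$). If $|A|=k$ there are $k^2$ of each kind. Both conditions hold exactly when all four entries are equal, which is $k$ tuples. So every $k$-set satisfies $E(A,A^{-1})\ge 2k^2-k$.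

**Random set.** Given $k\colon\mathbb N\to\mathbb N$ with $k(n)\le\beta_n$, let $\mathsf A_k$ be a uniformly random $k(n)$-element subset of $B(n)$. We assume $k\ge1$, so that we may divide by $2k^2-k$. The notation $k\ll\sqrt[4]{\beta_n}$ means $k(n)=o(\beta_n^{1/4})$. If $N=\beta_n$ and $u_1,\dots,u_m\in B(n)$ are distinct, then
$$\Pr[u_1,\dots,u_m\in\mathsf A_k]=\frac{k(k-1)\cdots(k-m+1)}{N(N-1)\cdots(N-m+1)}.\tag{2}$$
*Example:* for $m=2$, $k=2$, each unordered pair is the sample with probability $\frac{2}{N(N-1)}$.

## A conjecture on non-virtually-abelian groups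

A small random set in a large ball should have few coincidences among its quotients $ac^{-1}$, so its energy should be close to the minimum $2k^2-k$. What could spoil this is an abundance of involutions. The following conjecture comes from Marco Barbieri, Marusa Lekše and Andoni Zozaya, "On the expected value of energy in groups", arXiv:2603.01866 (2026).

**Conjecture.** Let $G$ be an infinite group with finite generating set $S$. Then:

(i) $\iota_S(G)$ is positive only if $G$ is virtually abelian; that is, $\iota_S(G)=0$ whenever $G$ is not virtually abelian.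

(ii) If $G$ is not virtually abelian, then for every $k\colon\mathbb N\to\mathbb N$ with $k\ll\sqrt[4]{|\mathbf B_S(n)|}$,
$$\lim_{n\to\infty}\frac{\mathbb E[E(\mathsf A_k,\mathsf A_k^{-1})]}{2k^2-k}=1 .$$

Must both parts hold? The answer is no: part (ii) fails, already for the lamplighter group with a suitable generating set. We prove this (Theorem 2), and we also prove that both parts hold when $\beta_{n+1}/\beta_n\to1$ (Theorem 3). Our counterexample has $\iota_S(G)=0$, so it does not contradict (i). Whether (i) holds for every finitely generated group of exponential growth is not decided here.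

## Two random elements, and then $k$ of them

**The case $k=2$.** Let $A=\{x,y\}$ and $u=xy^{-1}\ne1$. The four quotients are $1,1,u,u^{-1}$. If $u\ne u^{-1}$, the energy is $4+1+1=6=2k^2-k$. If $u=u^{-1}$, that is, if $u\in I$, it is $4+4=8$. So for $k=2$ only involutions matter. Put
$$p_n=\frac{\#\{(x,y)\in B(n)^2:\ xy^{-1}\in I\}}{\beta_n(\beta_n-1)},\tag{3}$$
the probability that a random ordered pair of distinct elements of $B(n)$ has an involution as quotient; thus $0\le p_n\le 1$. Then $\mathbb E[E(\mathsf A_2,\mathsf A_2^{-1})]=6+2p_n$ exactly, and the ratio in (ii) is $1+p_n/3$.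

In $D_\infty$ with $S=\{a,b\}$, $xy^{-1}$ is an involution exactly when the lengths of $x$ and $y$ have different parities. Hence $p_n=\frac{2(1+2\lfloor n/2\rfloor)\cdot2\lceil n/2\rceil}{(2n+1)(2n)}\to\frac12$, and virtually abelian groups do have to be excluded in (ii).

For larger $k$ other coincidences appear, but they are negligible.

**Proposition 1.** For every infinite $G$, every finite generating set $S$, and $1\le k(n)=o(\sqrt{\beta_n})$ (in particular for $k\ll\beta_n^{1/4}$),
$$\frac{\mathbb E[E(\mathsf A_k,\mathsf A_k^{-1})]}{2k^2-k}=1+\frac{k-1}{2k-1}\,p_n+o(1).$$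
Hence the conclusion of (ii) holds for $(G,S)$ if and only if $p_n\to0$.

*Proof.* Write $N=\beta_n$, $B=B(n)$, $A=\mathsf A_k$, and take $n$ so large that $N\ge4$. We classify the solutions of $a_1c_1^{-1}=a_2c_2^{-1}$ by which entries coincide, and bound each class using (2).

**Step 1: remove the forced solutions.** For a solution, $a_1=a_2\iff c_1=c_2$ and $a_1=c_1\iff a_2=c_2$. The solutions with $a_1=a_2$ or $a_1=c_1$ number $2k^2-k$. In all others, $a_1\ne a_2$, $c_1\ne c_2$, $a_1\ne c_1$ and $a_2\ne c_2$. The only coincidences still possible are $a_1=c_2$ and $a_2=c_1$.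

**Step 2: both coincidences; this is where involutions enter.** Let $a_1=c_2=x$ and $a_2=c_1=y$, with $x\neq y$. The equation reads $xy^{-1}=yx^{-1}$, i.e. $(xy^{-1})^2=1$, i.e. $xy^{-1}\in I$. By (2) with $m=2$, the expected number of such tuples is
$$\frac{k(k-1)}{N(N-1)}\#\{(x,y)\in B^2:xy^{-1}\in I\}=k(k-1)p_n.$$

**Step 3: exactly one coincidence is rare.** If $a_1=c_2=x$, the equation gives $a_2=xc_1^{-1}x$, so the tuple is determined by the pair $(x,c_1)$ with $x\neq c_1$. If $a_2=c_1=x$, it gives $a_1=xc_2^{-1}x$, so the tuple is determined by $(x,c_2)$ with $x\ne c_2$. Thus at most $2N(N-1)$ such tuples lie in $B^4$, each with exactly three distinct entries. By (2) with $m=3$ the expected number in $A^4$ is at most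
$$2N(N-1)\cdot\frac{k(k-1)(k-2)}{N(N-1)(N-2)}\le\frac{2k^3}{N-2}.$$

**Step 4: four distinct entries are rare.** Three entries determine the fourth, so at most $N(N-1)(N-2)$ such tuples lie in $B^4$. By (2) with $m=4$ the expected number in $A^4$ is at most
$$N(N-1)(N-2)\cdot\frac{k(k-1)(k-2)(k-3)}{N(N-1)(N-2)(N-3)}\le\frac{k^4}{N-3}.$$

**Step 5: divide.** Altogether
$$0\le\mathbb E[E(A,A^{-1})]-(2k^2-k)-k(k-1)p_n\le\frac{2k^3}{N-2}+\frac{k^4}{N-3}.$$
Divide by $2k^2-k$. The main term becomes $\frac{k(k-1)}{k(2k-1)}p_n=\frac{k-1}{2k-1}p_n$. Since $2k^2-k\ge k^2$, the error is at most $\frac{2k}{N-2}+\frac{k^2}{N-3}$, which tends to $0$ when $k=o(\sqrt N)$.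

**Step 6: the equivalence.** Since $0\le\frac{k-1}{2k-1}\le\frac12$, if $p_n\to0$ the ratio tends to $1$ for all admissible $k$. If $p_n\not\to0$, take $k(n)=2$ for all $n$ with $\beta_n\ge2$; this is admissible because $\beta_n\to\infty$. The ratio is then $1+p_n/3$, which does not tend to $1$. $\square$

So part (ii) is a statement about $p_n$ alone.

## Why the density of $I$ near the identity does not control $p_n$

Suppose we know that $I$ has density zero in balls. The natural way to bound $p_n$ is to note that $xy^{-1}\in B(2n)$, and that a given $g$ is of the form $xy^{-1}$ for at most $\beta_n$ pairs, since $y$ determines $x=gy$. Hence $\#\{(x,y)\in B(n)^2: xy^{-1}\in I\}\le\beta_n\,|I\cap B(2n)|$, and for $\beta_n\ge 2$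
$$p_n\le\frac{|I\cap B(2n)|}{\beta_n-1}=\frac{\beta_{2n}}{\beta_n-1}\cdot\frac{|I\cap B(2n)|}{\beta_{2n}}.\tag{4}$$
If $\beta_{2n}/\beta_n$ is bounded, then $\iota_S(G)=0$ does give $p_n\to0$. But if $\beta_{2n}/\beta_n$ is unbounded, a vanishing second factor no longer makes the product small, and the argument stops. In the lamplighter example below, the right-hand side of (4) tends to infinity although the second factor tends to $0$.

To see what is lost, group the pairs in (3) by $y$:
$$p_n=\frac{1}{\beta_n}\sum_{y\in B(n)}\frac{|Iy\cap B(n)|}{\beta_n-1}.\tag{5}$$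
The quantity in (i) is, up to the harmless $-1$, the single term $y=1$. The number $p_n$ averages over all translates $Iy$, and most $y$ may lie far from the identity. So here is how to look for a counterexample. Suppose $I\cup\{1\}$ is a subgroup $V$ of infinite index. Its translates $Iy$ are the cosets $Vy$, each with one point removed. It is enough that the ball puts a positive proportion of its points on a bounded number of cosets of $V$, while the coset $V$ itself gets almost nothing. Then $\iota_S(G)=0$ but $p_n\not\to0$.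

## The group $L\wr\mathbb Z$ and the generating set $\{\ell t\}$

**The group.** Let $r\ge1$, $L=(\mathbb Z/2)^r$ (written additively), $M=|L|=2^r$ and $\rho=1/M$. The wreath product $G=L\wr\mathbb Z$ is the set of pairs $(f,q)$ with $q\in\mathbb Z$ and $f\colon\mathbb Z\to L$ finitely supported, with
$$(f,q)(g,p)=(f+\tau_qg,\;q+p),\qquad(\tau_qg)(x)=g(x-q).$$
The identity is $(0,0)$, and $(f,q)^{-1}=(-\tau_{-q}f,-q)$. For $\ell\in L$ let $\ell\delta_x$ be the function with value $\ell$ at $x$ and $0$ elsewhere. Put $t=(0,1)$, identify $\ell$ with $(\ell\delta_0,0)$, and let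
$$S=\{s_\ell:\ell\in L\},\qquad s_\ell=\ell t=(\ell\delta_0,1).$$
*Example:* for $r=1$, with $a$ the nonzero element of $L$, $G$ is the lamplighter group and $S=\{t,at\}$. Here $(at)(at)=(a\delta_0+a\delta_1,2)$: two letters move us two steps and set two lamps.

The set $S$ generates $G$: $s_0=t$ and $s_\ell s_0^{-1}=(\ell\delta_0,0)$, and conjugating the latter by powers of $t$ gives every $(\ell\delta_x,0)$.

**Theorem 2.** With $L,M,\rho,G,S$ as above, $G$ is not virtually abelian, $\iota_S(G)=0$, and
$$p_n\to\kappa_M=\frac{(1+\rho^2)(1-\rho)(1+2\rho+4\rho^2+2\rho^3+\rho^4)}{2(1+\rho)^7}>0.$$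
For $M=2$ this gives $\kappa_2=\frac{265}{4374}$; and $\kappa_M\to\frac12$ as $M\to\infty$. So for $k\equiv2$ the limit in (ii) is $1+\kappa_M/3\ne1$, and if $k\to\infty$ with $k\ll\beta_n^{1/4}$ it is $1+\kappa_M/2\ne1$. Moreover, (ii) fails here for every admissible $k$ with $k(n)\ge2$ for infinitely many $n$.

The plan is to describe word length by paths in $\mathbb Z$, count the ball level by level in $q$, and see that the levels near $q=\pm n$ dominate.

### Involutions, and why $G$ is not virtually abelian

**Step 1: find $I$ and the pairs with $xy^{-1}\in I$.** If $q\neq0$, then $(f,q)$ has infinite order, because its image $q\in\mathbb Z$ does. If $q=0$, then $(f,0)^2=(2f,0)=(0,0)$. So $I=\{(f,0):f\ne0\}$, and $I\cup\{1\}$ is the subgroup $V$ of all $(f,0)$. For $x=(f,q)$ and $y=(g,p)$,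
$$xy^{-1}=(f,q)(-\tau_{-p}g,-p)=(f-\tau_{q-p}g,\;q-p).$$
Hence $xy^{-1}\in I$ if and only if $q=p$ and $f\ne g$. With $N_n(q)=\#\{f:(f,q)\in B(n)\}$ we get
$$p_n=\frac{\sum_qN_n(q)\big(N_n(q)-1\big)}{\beta_n(\beta_n-1)},\qquad\beta_n=\sum_qN_n(q).\tag{6}$$

**Step 2: $G$ is not virtually abelian.** Let $H$ be a subgroup of finite index. Two of the cosets $t^iH$ coincide, so $t^m\in H$ for some $m\ge1$. The subgroup $H\cap V$ has finite index in the infinite group $V$, so it contains some $(f,0)$ with $f\ne0$. Now $t^m(f,0)t^{-m}=(\tau_mf,0)$, and $\tau_mf\ne f$, because a nonzero finitely supported function is not invariant under a nonzero shift. So $H$ is not abelian.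

### Word length as a path problem

**Step 3: translate length into paths.** Since $L$ has exponent $2$, $s_\ell^{-1}=(\ell\delta_{-1},-1)$. Therefore
$$(f,q)s_\ell=(f+\ell\delta_q,\,q+1),\qquad(f,q)s_\ell^{-1}=(f+\ell\delta_{q-1},\,q-1).$$
Call $\{x,x+1\}$ the edge $x$ of $\mathbb Z$. Both formulas say the same thing: a letter crosses one edge, in either direction, and adds an element of $L$ of our choice to the value of $f$ at that edge. Hence $(f,q)$ has length at most $m$ if and only if there is a nearest-neighbor path of length at most $m$ from $0$ to $q$ that crosses every edge of $\operatorname{supp}f$. Indeed, a word for $(f,q)$ traces such a path, because $f$ can only be nonzero at crossed edges. Conversely, given such a path, add $f(x)$ at the first crossing of each edge $x$ and add $0$ at every other crossing.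

**Step 4: the length formula.** Let $q\ge0$. Let $a\ge0$ be minimal with $\operatorname{supp}f\subseteq[-a,\infty)$ and $e\ge0$ minimal with $\operatorname{supp}f\subseteq(-\infty,q+e-1]$. Then
$$|(f,q)|=q+2a+2e.\tag{7}$$

*Upper bound.* The path $0\to-a\to q+e\to q$ crosses all edges in $[-a,q+e-1]$, which contains $\operatorname{supp}f$. Its length is $a+(a+q+e)+e$.

*Lower bound.* Take any path from $0$ to $q$ crossing $\operatorname{supp}f$. If $a\ge1$, then $f(-a)\ne0$ by minimality. The path crosses edge $-a$, hence visits the point $-a$, so it crosses every edge in $[-a,-1]$. Both endpoints $0$ and $q$ lie to the right of each of these edges, so each is crossed an even number of times, hence at least twice. If $e\ge1$, then $f(q+e-1)\ne0$, the path visits $q+e$, and each edge in $[q,q+e-1]$ is crossed at least twice, because both endpoints lie to its left. Each edge in $[0,q-1]$ separates $0$ from $q$ and is crossed at least once. These three edge ranges are disjoint, so the path has length at least $2a+2e+q$.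

*Example* ($M=2$): for $(a\delta_3,2)$, where this once $a$ is the nonzero element of $L$, formula (7) has parameters $0$ and $e=2$, so the length is $2+4=6$. A shortest path is $0\to4\to2$.

### Counting the levels

**Step 5: exact level sizes.** Inversion preserves $B(n)$ and sends level $q$ to level $-q$, so $N_n(-q)=N_n(q)$. Let $q\ge0$. To choose $f$ with given $a,e$: the values on $[0,q-1]$ are free ($M^q$ choices). On $[-a,-1]$ the value at $-a$ is nonzero and the others are free, and $f$ vanishes further left. On $[q,q+e-1]$ the value at $q+e-1$ is nonzero and the others are free, and $f$ vanishes further right. With $c_0=1$ and $c_j=(M-1)M^{j-1}$ for $j\ge1$, there are $M^qc_ac_e$ such functions. By (7), the ball contains those with $a+e\le\lfloor(n-q)/2\rfloor$. Since $\sum_{j\le J}c_j=M^J$,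
$$C(J):=\sum_{a+e\le J}c_ac_e=\sum_{a=0}^Jc_aM^{J-a}=M^J+J(M-1)M^{J-1}=M^J(1+J\theta),\qquad\theta=1-\rho.$$
So $N_n(q)=M^qC(\lfloor(n-q)/2\rfloor)$ for $0\le q\le n$, and $N_n(q)=0$ for $|q|>n$. Measuring from the extreme level, for $0\le i\le n$,
$$N_n(\pm(n-i))=M^nw_i,\qquad w_i=M^{-i}C(\lfloor i/2\rfloor),\qquad w_{2j}=\rho^j(1+j\theta),\quad w_{2j+1}=\rho\,w_{2j}.\tag{8}$$
The weights $w_i$ do not depend on $n$ and decay exponentially: the ball sits within bounded distance of the two levels $\pm n$, up to an arbitrarily small proportion.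

*By hand for $M=2$.* We have $w_0=1$, $w_1=\frac12$, $w_2=\frac34$. For $n=1$ the levels $-1,0,1$ have sizes $2,1,2$, matching $B(1)=\{1,t,at,t^{-1},(at)^{-1}\}$, and (6) gives $p_1=\frac{2+0+2}{5\cdot4}=\frac15$. For $n=2$ the levels have sizes $4,2,3,2,4$, so $\beta_2=15$ and $p_2=\frac{12+2+6+2+12}{15\cdot14}=\frac{17}{105}$. In $B(2)$ only two elements are involutions.

**Step 6: sum the levels.** The series $\sum w_i$ and $\sum w_i^2$ converge. Level $0$ corresponds to $i=n$ and every other level occurs with both signs, so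
$$M^{-n}\beta_n=w_n+2\sum_{i<n}w_i\to2W,\qquad M^{-2n}\sum_qN_n(q)^2=w_n^2+2\sum_{i<n}w_i^2\to2\Sigma,\tag{9}$$
with $W=\sum_{i\ge0}w_i$ and $\Sigma=\sum_{i\ge0}w_i^2$.

**Step 7: evaluate $W$ and $\Sigma$.** We use $\sum_jx^j=\frac1{1-x}$, $\sum_jjx^j=\frac x{(1-x)^2}$ and $\sum_jj^2x^j=\frac{x(1+x)}{(1-x)^3}$ for $|x|<1$. Pairing $2j$ with $2j+1$ and using $\theta=1-\rho$,
$$W=(1+\rho)\sum_j\rho^j(1+j\theta)=(1+\rho)\Big(\frac1{1-\rho}+\frac{\theta\rho}{(1-\rho)^2}\Big)=\frac{(1+\rho)^2}{1-\rho}.$$
Put $s=\rho^2$. Similarly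
$$\Sigma=(1+s)\sum_js^j(1+j\theta)^2=(1+s)\,\frac{(1-s)^2+2\theta s(1-s)+\theta^2s(1+s)}{(1-s)^3}.$$
Since $1-s=(1-\rho)(1+\rho)$, the numerator of the fraction equals $(1-\rho)^2$ times
$$(1+\rho)^2+2\rho^2(1+\rho)+\rho^2(1+\rho^2)=1+2\rho+4\rho^2+2\rho^3+\rho^4.$$
Cancelling $(1-\rho)^2$,
$$\Sigma=(1+\rho^2)\,\frac{1+2\rho+4\rho^2+2\rho^3+\rho^4}{(1-\rho)(1+\rho)^3}.$$

**Step 8: the limit of $p_n$.** Divide the numerator and the denominator of (6) by $M^{2n}$. By (9) the terms linear in the level sizes contribute $O(M^{-n})$, and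
$$p_n\longrightarrow\frac{2\Sigma}{4W^2}=\frac{\Sigma}{2W^2}=\frac{(1+\rho^2)(1-\rho)(1+2\rho+4\rho^2+2\rho^3+\rho^4)}{2(1+\rho)^7}=\kappa_M.$$
Every factor is positive since $0<\rho\le\frac12$, and letting $\rho\to0$ gives $\kappa_M\to\frac12$. For $M=2$: $W=\frac92$ and $\Sigma=\frac54\cdot\frac{53}{27}=\frac{265}{108}$, so $\kappa_2=\frac{265}{108}\cdot\frac2{81}=\frac{265}{4374}$.

**Step 9: the involution density is $0$.** We have $|I\cap B(n)|=N_n(0)-1\le C(\lfloor n/2\rfloor)=O(nM^{n/2})$, while $\beta_n\ge N_n(n)=M^n$. Hence $\iota_S(G)=0$.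

**Step 10: conclude.** By Proposition 1, for $1\le k=o(\sqrt{\beta_n})$,
$$\frac{\mathbb E[E(\mathsf A_k,\mathsf A_k^{-1})]}{2k^2-k}=1+\frac{k-1}{2k-1}\,\kappa_M+o(1).$$
For $k\equiv2$ (admissible because $\beta_n\to\infty$) the limit is $1+\kappa_M/3$. If $k\to\infty$, then $\frac{k-1}{2k-1}\to\frac12$ and the limit is $1+\kappa_M/2$. In general $\frac{k-1}{2k-1}=\frac12-\frac1{2(2k-1)}$ increases with $k$ and equals $\frac13$ at $k=2$. So along the $n$ with $k(n)\ge2$ the ratio is at least $1+\kappa_M/3-o(1)$, and if there are infinitely many such $n$, the ratio does not tend to $1$. Thus (ii), and with it the conjecture, is false. $\square$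

We can now check what was said about (4). Here $|I\cap B(2n)|=C(n)-1=M^n(1+n\theta)-1$, while $\beta_n\sim2WM^n$. So the right-hand side of (4) grows like $n\theta/(2W)$ and tends to infinity, although $|I\cap B(2n)|/\beta_{2n}\to0$.

## Slowly growing balls: centralizers force the conjecture

In the example, (9) gives $\beta_{n+1}/\beta_n\to M$. We now show that (i) and (ii) both hold when this ratio tends to $1$. Three notions are needed.

**FC-center.** For $z\in G$ let $C_G(z)$ be its centralizer. The FC-center $F$ of $G$ is the set of $z$ with $[G:C_G(z)]<\infty$. It is a subgroup, since $C_G(xy^{-1})\supseteq C_G(x)\cap C_G(y)$ and an intersection of two subgroups of finite index has finite index. *Example:* in $D_\infty$, every power of $ab$ is centralized by $\langle ab\rangle$, of index $2$. On the other hand $a(ab)^ma=(ab)^{-m}$, so no $(ab)^m$ with $m\ne0$ commutes with $a$, nor does $(ab)^ma$. Thus $C(a)=\{1,a\}$ has infinite index, and likewise for $b$ and for all conjugates of $a$ and $b$. So the FC-center is $\langle ab\rangle$.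

**Subexponential growth.** This means $\log\beta_n=o(n)$. *Example:* $\mathbb Z^2$ with its standard generators has $\beta_n=2n^2+2n+1$.

**Density of sets of integers.** A set $X\subseteq\mathbb N$ has natural density $d$ if $|X\cap[1,N]|/N\to d$, and its upper density is the limsup of the same quotient. *Example:* the even numbers have density $\frac12$, and the squares have density $0$.

**Theorem 3.** Let $n_j\to\infty$ satisfy $\beta_{n_j+r}/\beta_{n_j}\to1$ for every fixed $r$. If $G$ is infinite and not virtually abelian, then $\sup_{y\in G}|Iy\cap B(n_j)|/\beta_{n_j}\to0$. In particular $|I\cap B(n_j)|/\beta_{n_j}\to0$ and $p_{n_j}\to0$. Consequently, for such $G$: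

(a) if $\beta_{n+1}/\beta_n\to1$, then (i) and (ii) both hold for $(G,S)$, and (ii) holds in the wider range $k=o(\sqrt{\beta_n})$;

(b) if $G$ has subexponential growth, then $|I\cap B(n)|/\beta_n\to0$ and $p_n\to0$ as $n\to\infty$ outside a set of $n$ of natural density $0$, in the sense that for each $\delta>0$ the exceptional set $\{n:\text{quantity}\ge\delta\}$ has density $0$.

The mechanism is this. If $w$ and $wz$ are both involutions, then $w$ inverts $z$ by conjugation, and the elements inverting $z$ form a single coset of $C_G(z)$ (or there are none). If some $Iy$ is dense in a ball, then translates of it must overlap. Overlaps produce many such $w$ for one $z$, so $C_G(z)$ is large. Enough such $z$ make $G$ virtually abelian.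

*Proof of the first assertion.* Suppose the supremum does not tend to $0$. Passing to a subsequence, there are $0<\delta\le1$ and $y_j\in G$ such that $D_j=Iy_j\cap B(n_j)$ satisfies $|D_j|=d_j\beta_{n_j}$ with $d_j\ge\delta$. Put
$$K=\lceil2/\delta\rceil,\qquad Y=\{z\in G:[G:C_G(z)]\le3/\delta^2\}.$$

**Claim.** Among any distinct $x_1,\dots,x_K\in G$ there are $i\ne i'$ with $x_ix_{i'}^{-1}\in Y$.

**Step 1: some two translates of $D_j$ overlap substantially.** Let $R=\max_i|x_i|$ and $F_j=\sum_i\mathbf 1_{D_jx_i}$. This function is supported in $B(n_j)B(R)= B(n_j+R)$, and its values sum to $Kd_j\beta_{n_j}$. Write $\beta_{n_j+R}=(1+\varepsilon_j)\beta_{n_j}$, so $\varepsilon_j\to0$ by hypothesis. By Cauchy–Schwarz,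
$$\sum_{i,i'}|D_jx_i\cap D_jx_{i'}|=\sum_{h}F_j(h)^2\ge\frac{(Kd_j\beta_{n_j})^2}{\beta_{n_j+R}}=\frac{K^2d_j^2\beta_{n_j}}{1+\varepsilon_j}.$$
The diagonal terms contribute $Kd_j\beta_{n_j}\le\frac12K^2d_j^2\beta_{n_j}$, because $Kd_j\ge2$. Once $\varepsilon_j\le\frac15$ we have $\frac1{1+\varepsilon_j}\ge\frac56$, so the off-diagonal terms sum to at least $(\frac56-\frac12)K^2d_j^2\beta_{n_j}=\frac13K^2d_j^2\beta_{n_j}$. There are fewer than $K^2$ of them, so for each large $j$ some pair $i\neq i'$ satisfies
$$|D_jx_i\cap D_jx_{i'}|\ge\tfrac{\delta^2}3\beta_{n_j}.$$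
There are finitely many pairs, so one fixed pair works for infinitely many $j$. Fix it and put $z=x_ix_{i'}^{-1}$.

**Step 2: the overlap lies in a coset of $C_G(z)$.** Take such a $j$ and $h\in D_jx_i\cap D_jx_{i'}$, and put $g=hx_i^{-1}\in D_j$. Then $gz=hx_{i'}^{-1}\in D_j$. Write $g=wy_j$ and $gz=w'y_j$ with $w,w'\in I$, and put $z_j=y_jzy_j^{-1}$. Then $w'=gzy_j^{-1}=wy_jzy_j^{-1}=wz_j$. From $w^2=(wz_j)^2=1$ we get $wz_jwz_j=1$, that is,
$$wz_jw^{-1}=z_j^{-1}.$$
If $w_0$ is another element arising in this way for the same $j$, then $wz_jw^{-1}=w_0z_jw_0^{-1}$, so $w_0^{-1}w\in C_G(z_j)$. Thus all such $w$ lie in one coset $w_0C_G(z_j)$. Since $C_G(z_j)=y_jC_G(z)y_j^{-1}$, all the elements $g=wy_j$ lie in $w_0C_G(z_j)y_j=g_0C_G(z)$ with $g_0=w_0y_j$. The map $h\mapsto g$ is injective and $g\in B(n_j)$, so for infinitely many $j$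
$$|g_0C_G(z)\cap B(n_j)|\ge\tfrac{\delta^2}3\beta_{n_j},\tag{10}$$
where $g_0$ depends on $j$. The centralizer does not, and this is what the next step needs.

**Step 3: bound the index of $C_G(z)$.** Let $C_G(z)h_1,\dots,C_G(z)h_m$ be distinct right cosets and $R'=\max_l|h_l|$. The sets $(g_0C_G(z)\cap B(n_j))h_l$ lie in the pairwise disjoint sets $g_0C_G(z)h_l$, and all lie in $B(n_j+R')$. By (10), $m\frac{\delta^2}3\le\beta_{n_j+R'}/\beta_{n_j}$ for infinitely many $j$, and the right-hand side tends to $1$. So $m\le3/\delta^2$. Hence $[G:C_G(z)]\le3/\delta^2$, i.e. $z\in Y$, which proves the claim.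

**Step 4: the FC-center has finite index.** We have $1\in Y$, and $Y=Y^{-1}$ because $C_G(z)=C_G(z^{-1})$. By the claim, a set $\{x_1,\dots,x_v\}$ of distinct elements with $x_ix_{i'}^{-1}\notin Y$ for all $i\ne i'$ has $v<K$; choose one with $v$ maximal. Let $g\in G$. If $g$ is one of the $x_i$, then $g\in Yx_i$ because $1\in Y$. Otherwise, by maximality, $gx_i^{-1}\in Y$ or $x_ig^{-1}\in Y$ for some $i$; since $Y=Y^{-1}$ these are the same condition, and $g\in Yx_i$. So $G=\bigcup_iYx_i$. As $Y\subseteq F$, the group $G$ is a union of finitely many cosets $Fx_i$, and $F$ has finite index in $G$.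

**Step 5: $G$ is virtually abelian.** A finite-index subgroup of a finitely generated group is finitely generated, so $F=\langle f_1,\dots,f_u\rangle$ for some $f_i$. Each $C_F(f_i)=C_G(f_i)\cap F$ has finite index in $F$, hence so has $\bigcap_iC_F(f_i)=Z(F)$. Thus $Z(F)$ is an abelian subgroup of finite index in $G$, a contradiction. This proves the first assertion.

**Step 6: the two particular cases.** Taking $y=1$ gives $|I\cap B(n_j)|/\beta_{n_j}\to0$. By (5),
$$p_n\le\frac{\beta_n}{\beta_n-1}\cdot\sup_{y\in G}\frac{|Iy\cap B(n)|}{\beta_n},$$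
so $p_{n_j}\to0$.

**Step 7: part (a).** If $\beta_{n+1}/\beta_n\to1$, then for fixed $r$ the ratio $\beta_{n+r}/\beta_n$ is a product of $r$ factors tending to $1$. So $n_j=j$ satisfies the hypothesis. We get $\iota_S(G)=0$, which is (i), and $p_n\to0$. With Proposition 1 this gives (ii) for all $1\le k=o(\sqrt{\beta_n})$.

**Step 8: part (b), most radii are good.** Let $\log\beta_n=o(n)$, and for $r\ge1$ put
$$\mathrm{Good}_r=\{n:\beta_{n+r}\le(1+\tfrac1r)\beta_n\}.$$
We show that $\mathrm{Good}_r$ has density $1$. Suppose $m\geq 1$ integers $n\le N$ are not in $\mathrm{Good}_r$. At least $m/r$ of them lie in one residue class mod $r$. List these as $n^{(1)}<\dots<n^{(u)}$, with $u\ge m/r$. Consecutive ones differ by at least $r$, so $\beta_{n^{(i+1)}}\ge\beta_{n^{(i)}+r}>(1+\frac1r)\beta_{n^{(i)}}$, and also $\beta_{N+r}\ge\beta_{n^{(u)}+r}>(1+\frac1r)\beta_{n^{(u)}}$. Multiplying, $\beta_{N+r}\ge(1+\frac1r)^{u}\ge(1+\frac1r)^{m/r}$. Hence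
$$m\le\frac{r\log\beta_{N+r}}{\log(1+\frac1r)}=o(N).$$

**Step 9: part (b), extract a sequence.** Fix $\delta>0$, and let $X$ be the set of $n$ with $|I\cap B(n)|\ge\delta\beta_n$, or the set of $n$ with $p_n\ge\delta$. Suppose $X$ does not have density $0$, i.e. it has positive upper density. Since $\mathrm{Good}_r$ has density $1$, $X\cap\mathrm{Good}_r$ is infinite for every $r$. So we can choose $n_1<n_2<\cdots$ in $X$ with $n_r\in\mathrm{Good}_r$. For fixed $r'$ and all $r\ge r'$,
$$1\le\frac{\beta_{n_r+r'}}{\beta_{n_r}}\le\frac{\beta_{n_r+r}}{\beta_{n_r}}\le1+\frac1r .$$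
So $(n_r)$ satisfies the hypothesis of the theorem, and the quantity defining $X$ tends to $0$ along it. But it is at least $\delta$ at every $n_r$, a contradiction. $\square$
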